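# Strictifying algebras along a quotient of Lawvere 2-theories

## 1. An involution up to a sign

Let $G=\{1,s\}$ be the group with two elements. Let $C$ be the category with one object $*$ and $C(*,*)=G$. Take the identity functor $f=\mathrm{id}_C$, and let $\beta:ff\Rightarrow \mathrm{id}_C$ be the transformation with $\beta_*=s$. It is natural because $G$ is commutative, and it satisfies $f\beta=\beta f$, since both sides are $s$ at $*$.

So $(C,f,\beta)$ is a *category with an involution up to coherent isomorphism*: a category, an endofunctor $f$, and an invertible $\beta:ff\Rightarrow\mathrm{id}$ with $f\beta=\beta f$. Call such a structure *strict* if $\beta$ is an identity, so that $ff=\mathrm{id}$. A map from $(C,f,\beta)$ to $(D,g,\delta)$ is a functor $F:C\to D$ with a natural isomorphism $\phi_a:g(Fa)\to F(fa)$ that respects $\beta$ and $\delta$: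
$$F(\beta_a)\circ\phi_{fa}\circ g(\phi_a)=\delta_{Fa}.\tag{1}$$

Is our $(C,f,\beta)$ equivalent to a strict one?

**On the same category: no.** A strict involution on $C$ is an automorphism of the group $G$, so it is the identity. The only equivalence of categories $F:C\to C$ is also the identity. The transformation $\phi$ is an element of $G$, and (1), with target $(C,\mathrm{id},\mathrm{id})$, reads $s\,\phi^2=1$. But $\phi^2=1$ for both elements of $G$, so this says $s=1$, which is false.

**On a larger category: yes.** Let $A$ have two objects $x_0,x_1$, with $A(x_i,x_j)=G$ for all $i,j$ and composition given by multiplication. Let $J:A\to C$ send both objects to $*$ and be the identity on morphisms; it is an equivalence of categories. We look for a strict involution $g$ on $A$ that swaps $x_0$ and $x_1$, together with elements $\phi_i\in G$, seen as isomorphisms $f(Jx_i)\to J(gx_i)$, making $J:(A,g,\mathrm{id})\to(C,f,\beta)$ a map. Condition (1) becomes $\phi_{1-i}\,\phi_i=s$, and $\phi_0=1$, $\phi_1=s$ is a solution. Naturality of $\phi$ then dictates $g$ on morphisms: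 for $h:x_i\to x_j$,
$$g(h)=\phi_j\,h\,\phi_i^{-1},$$
that is, $g(h)=h$ if $i=j$ and $g(h)=sh$ if $i\neq j$. This is a functor, and $g(g(h))=\phi_{1-j}\phi_j\,h\,(\phi_{1-i}\phi_i)^{-1}=s\,h\,s^{-1}=h$. So $g$ is a strict involution. (Lemma 1 below shows that a map whose functor is an equivalence of categories is an equivalence of structures.)

If the swap is replaced by the identity on objects, the condition becomes $\phi_i^2=s$, which is unsolvable. The extra isomorphic copy of $*$ is what makes room for strictness.

The involution satisfies its law up to coherent isomorphism, and it can be replaced by an equivalent structure that satisfies the law on the nose. For which kinds of structure is this always possible?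

## 2. Lawvere 2-theories, quotients, algebras

Here $\mathbf{Cat}$ is the 2-category of small categories. A *$(2,1)$-category* is a 2-category in which every 2-cell is invertible.

**Definition (theory).** A *Lawvere 2-theory* $\mathcal T$ is a cartesian $(2,1)$-category whose objects are the natural numbers, with product given on objects by addition, and with small hom-categories. Products are 2-categorical: there are chosen projections $\pi_i:n\to1$, with $\pi_1=\mathrm{id}_1$ when $n=1$, and composing with them gives isomorphisms of categories $\mathcal T(k,n)\cong\mathcal T(k,1)^n$. Thus 1-cells and 2-cells with target $n$ are exactly $n$-tuples. A *morphism* of theories is a product-preserving 2-functor; by convention it is the identity on objects and preserves the chosen projections.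

Think of a 1-cell $n\to1$ as an $n$-ary operation and of a 2-cell as an isomorphism between operations.

**Example 1 (involutions).** In $\mathcal T_{\mathrm{inv}}$ a 1-cell $n\to m$ is an $m$-tuple of pairs $(i,k)$ with $1\le i\le n$ and $k\ge0$; read $(i,k)$ as $f^k\pi_i$. The $j$-th entry $(j',l)$ of a 1-cell $m\to p$, composed with the tuple $((i_1,k_1),\dots,(i_m,k_m))$, is $(i_{j'},k_{j'}+l)$. Between two 1-cells $n\to m$ there is exactly one 2-cell if corresponding entries have the same first component and second components of the same parity, and none otherwise. Composition of 1-cells respects this relation, and with at most one 2-cell between any two 1-cells all axioms on 2-cells hold automatically. Products are there by construction.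

**Definition (quotient).** Let $\mathcal W$ be a sub-2-theory of $\mathcal T$ with the same 0- and 1-cells, identified with its set of 2-cells. A morphism $F:\mathcal T\to\mathcal U$ is *$\mathcal W$-strict* if it sends each 2-cell of $\mathcal W$ to an identity. The *quotient* is a $\mathcal W$-strict $Q:\mathcal T\to\mathcal T/\mathcal W$ such that each $\mathcal W$-strict $F:\mathcal T\to\mathcal U$ is $\tilde F\circ Q$ for a unique morphism $\tilde F:\mathcal T/\mathcal W\to\mathcal U$. Such a quotient always exists.

**Definition (rigidity, local equivalence).** $\mathcal W$ is *2-rigid* if any two parallel 2-cells of $\mathcal W$ are equal. A morphism $Q:\mathcal T\to\mathcal U$ is a *local equivalence* if each functor $\mathcal T(m,n)\to\mathcal U(m,n)$ is an equivalence of categories; *locally full* and *locally essentially surjective* are defined in the same way.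

**Known fact, used without proof.** $Q:\mathcal T\to\mathcal T/\mathcal W$ is a local equivalence if and only if $\mathcal W$ is 2-rigid.

In Example 1 let $\mathcal W$ consist of all 2-cells. It is 2-rigid. Let $\mathcal U_{\mathrm{inv}}$ have as 1-cells the tuples of pairs $(i,k \bmod 2)$ and only identity 2-cells. A $\mathcal W$-strict morphism gives the same value to any two 1-cells joined by a 2-cell and sends all 2-cells to identities, so it factors uniquely through $\mathcal U_{\mathrm{inv}}$. Hence $\mathcal U_{\mathrm{inv}}=\mathcal T_{\mathrm{inv}}/\mathcal W$. One sees directly that $Q$ is a local equivalence: it sends each equivalence relation to its set of classes.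

**Example 2 (a non-rigid one).** In $\mathcal T_{\mathrm{aut}}$ a 1-cell $n\to m$ is a map $\{1,\dots,m\}\to\{1,\dots,n\}$. The only 2-cells are automorphisms, and those of a 1-cell $n\to m$ form the group $\mathbb Z^m$. Composing on the left with a 1-cell $m\to p$ reindexes $\mathbb Z^m\to\mathbb Z^p$; composing on the right changes nothing; horizontal composition adds. Commutativity of addition gives interchange. There is thus a generating 2-cell $\gamma:\mathrm{id}_1\Rightarrow\mathrm{id}_1$. With $\mathcal W$ all 2-cells, $\mathcal W$ is not 2-rigid, since $\gamma$ is parallel to an identity, and $\mathcal T_{\mathrm{aut}}/\mathcal W$ has the same 1-cells with identity 2-cells only.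

**Definition (algebra).** A *$\mathcal T$-algebra* is a product-preserving 2-functor $C:\mathcal T\to\mathbf{Cat}$. We write $C$ for the category $C\,1$ and assume products strictly preserved: $C\,n=C^n$ and $C\pi_i$ is the $i$-th projection. (Any product-preserving $P$ becomes of this kind after transport along $P(n)\cong P(1)^n$.)

**Definition (morphism).** A *pseudo-natural transformation* $(F,\phi):C\to D$ is a functor $F:C\to D$ with natural isomorphisms $\phi_f:Df\circ F^n\Rightarrow F\circ Cf$ for the 1-cells $f:n\to1$. For $f:n\to m$ let $\phi_f:Df\,F^n\Rightarrow F^mCf$ have components $\phi_{\pi_if}$. Writing $Fa$ for $F^n(a)$ when $a\in C^n$, we require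

- (P1) $\phi_{\pi_i}=\mathrm{id}$;
- (P2) $\phi_{gf,a}=\phi_{g,Cf(a)}\circ Dg(\phi_{f,a})$;
- (P3) $\phi_{g,a}\circ(D\alpha)_{Fa}=F((C\alpha)_a)\circ\phi_{f,a}$ for every 2-cell $\alpha:f\Rightarrow g$.

If (P2) or (P3) holds for target $1$, it holds for all targets componentwise. By (P1), $\phi_{\mathrm{id}_n}=\mathrm{id}$. Composition is $(G,\psi)(F,\phi)=(GF,\;G\phi_f\circ\psi_fF^n)$. The morphism is *strict* if every $\phi_f$ is an identity; then (P1) and (P2) are automatic, and (P3) says $D\alpha\,F^n=F\,C\alpha$.

**Definition (modification).** A *modification* $\mu:(F,\phi)\to(G,\chi)$ is a natural transformation $\mu:F\Rightarrow G$ with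
$$\chi_{f,a}\circ Df(\mu_a)=\mu_{Cf(a)}\circ\phi_{f,a}.\tag{2}$$

These form the 2-category $\mathrm{Alg}(\mathcal T)$. A morphism $Q:\mathcal T\to\mathcal U$ induces a 2-functor $Q^*=(-)\circ Q:\mathrm{Alg}(\mathcal U)\to\mathrm{Alg}(\mathcal T)$. A 2-functor is a *biequivalence* if it induces equivalences on hom-categories and every object of the target is equivalent to one in the image.

*Example 1, continued.* A $\mathcal T_{\mathrm{inv}}$-algebra is a triple $(C,f,\beta)$ as in Section 1. Given an algebra, let $\beta$ be the image of the 2-cell $f^2\Rightarrow\mathrm{id}$; then $f\beta=\beta f$ because there is only one 2-cell $f^3\Rightarrow f$. Conversely, if $f\beta=\beta f$, then for each $k$ all the transformations $f^i\beta f^j$ with $i+j=k$ coincide; call this one $b_k:f^{k+2}\Rightarrow f^k$. Send the 2-cell $f^{k+2l}\Rightarrow f^k$ to the composite $b_k b_{k+2}\cdots b_{k+2l-2}$, and its inverse to the inverse. This respects vertical composition, and it respects whiskering because $f b_k=b_{k+1}=b_kf$.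

For morphisms, (P1) and (P2) give $\phi_{ff,a}=\phi_{f,fa}\circ g(\phi_{f,a})$ and $\phi_{\mathrm{id}}=\mathrm{id}$, so (P3) for $\beta$ is exactly (1). Conversely (1) suffices. Define $\phi_{f^k\pi_i}$ from $\phi_f$ by iterating (P2). The 2-cells satisfying (P3) are closed under vertical composition and inverses. They are also closed under whiskering: if $\alpha:p\Rightarrow q$ satisfies (P3), then
$$\phi_{hq,a}\,D(h\alpha)_{Fa}=\phi_{h,Cq(a)}\,Dh\big(\phi_{q,a}(D\alpha)_{Fa}\big)=\phi_{h,Cq(a)}\,Dh\big(F(C\alpha_a)\big)\,Dh(\phi_{p,a})=F\big(Ch(C\alpha_a)\big)\,\phi_{hp,a},$$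
$$\phi_{qh,a}\,D(\alpha h)_{Fa}=\phi_{q,Ch(a)}\,(D\alpha)_{F(Ch(a))}\,Dp(\phi_{h,a})=F\big(C\alpha_{Ch(a)}\big)\,\phi_{ph,a}.$$
A $\mathcal U_{\mathrm{inv}}$-algebra is a category with a strict involution.

*Example 2, continued.* A $\mathcal T_{\mathrm{aut}}$-algebra is a category with an automorphism $\gamma$ of its identity functor, and a $\mathcal T_{\mathrm{aut}}/\mathcal W$-algebra is just a category. If $(F,\phi)$ is an equivalence from $(C,\gamma)$ to $(A,\mathrm{id})$, then (P3) gives $\mathrm{id}=F(\gamma_a)$, so $\gamma=\mathrm{id}$ as $F$ is faithful. Thus the one-object category of Section 1 with $\gamma_*=s$ is not equivalent to any algebra coming from the quotient.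

Conjecture C3 of Samuel Mimram, "Rewriting techniques for relative coherence", arXiv:2402.18170 (2024), asserts: *when $\mathcal W$ is 2-rigid, every $\mathcal T$-algebra is equivalent to a $\mathcal T/\mathcal W$-algebra*; that is, for every $\mathcal T$-algebra $C$ there are a $\mathcal T/\mathcal W$-algebra $A$ and an equivalence between $C$ and $A\circ Q$ in $\mathrm{Alg}(\mathcal T)$. It is true. We prove the following, using the axiom of choice freely.

**Theorem 1.** Let $Q:\mathcal T\to\mathcal U$ be a morphism of Lawvere 2-theories that is a local equivalence. Then every $\mathcal T$-algebra $C$ is equivalent in $\mathrm{Alg}(\mathcal T)$ to $A\circ Q$ for some $\mathcal U$-algebra $A$. In particular (take $\mathcal U=\mathcal T/\mathcal W$ with $\mathcal W$ 2-rigid), Conjecture C3 holds.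

**Theorem 2.** For a morphism $Q:\mathcal T\to\mathcal U$ of Lawvere 2-theories, $Q$ is a local equivalence if and only if $Q^*:\mathrm{Alg}(\mathcal U)\to\mathrm{Alg}(\mathcal T)$ is a biequivalence. In that case $Q^*$ is even an isomorphism on hom-categories.

**Theorem 3.** Let $\mathcal W\subseteq\mathcal T$ be arbitrary, not assumed 2-rigid. A $\mathcal T$-algebra $C$ is equivalent to some $A\circ Q$, with $A$ a $\mathcal T/\mathcal W$-algebra, if and only if $Cw=Cw'$ for all parallel 2-cells $w,w'$ of $\mathcal W$. Consequently the following are equivalent: (i) $\mathcal W$ is 2-rigid; (ii) every $\mathcal T$-algebra is equivalent to a $\mathcal T/\mathcal W$-algebra; (iii) $Q^*:\mathrm{Alg}(\mathcal T/\mathcal W)\to\mathrm{Alg}(\mathcal T)$ is a biequivalence.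

## 3. Choosing representatives fails; free algebras are already strict

Let $Q:\mathcal T\to\mathcal U$ be a local equivalence and $C$ a $\mathcal T$-algebra. The natural first attempt keeps the category $C$: for each 1-cell $u$ of $\mathcal U$ choose $f_u$ in $\mathcal T$ with $Qf_u\cong u$, and let $u$ act on $C$ as $Cf_u$. The trouble comes with composition. The composite $vu$ acts as $Cf_{vu}$, while acting by $u$ and then $v$ gives $C(f_vf_u)$. There is a canonical invertible 2-cell between $f_{vu}$ and $f_vf_u$, but its image under $C$ need not be an identity. No better choice will help in general: by Section 1, $(C,\mathrm{id},s)$ has no strict model on the category $C$ at all. The underlying category must change.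

Where is strictness free of charge? The free $\mathcal T$-algebra on $k$ generators is $\mathcal T(k,-)$, with underlying category $\mathcal T(k,1)$. The free $\mathcal U$-algebra is $\mathcal U(k,-)$, and the hypothesis says precisely that $Q:\mathcal T(k,1)\to\mathcal U(k,1)$ is an equivalence. So free algebras strictify.

An arbitrary $C$ receives a map from a free algebra that is surjective on objects. Through the equivalence just mentioned we get a morphism $j:R\circ Q\to C$ with $R$ a $\mathcal U$-algebra and $j$ essentially surjective. It is far from fully faithful. The cure is to keep the objects of $R$, on which the operations of $\mathcal U$ already act strictly, and to replace the morphisms of $R$ by those of $C$. The coherence isomorphisms of $j$ tell the operations how to act on the new morphisms, by the formula $g(h)=\phi\,h\,\phi^{-1}$ of Section 1.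

Three lemmas carry this out: morphisms that are equivalences of categories are equivalences of algebras (Lemma 1); the hybrid category is a $\mathcal T$-algebra (Lemma 2); its structure comes from $\mathcal U$ (Lemma 3).

## 4. Morphisms whose functor is an equivalence

**Lemma 1.** If $(F,\phi):C\to D$ is a morphism in $\mathrm{Alg}(\mathcal T)$ and $F$ is an equivalence of categories, then $(F,\phi)$ is an equivalence in $\mathrm{Alg}(\mathcal T)$.

*Proof.* Choose an adjoint equivalence $G:D\to C$ with $\eta:1\cong GF$ and $\varepsilon:FG\cong1$. Juxtaposed transformations are composed vertically, right to left, and we suppress exponents on $F,G,\varepsilon$ when they stand to the left of an operation.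

**Step 1: define the coherence of $G$.** We want $\varepsilon$ to be a modification, and this determines $\psi$. For $f:n\to m$ there is a unique natural isomorphism $\psi_f:Cf\,G^n\Rightarrow G^mDf$ with
$$(\varepsilon Df)\,(F\psi_f)\,(\phi_fG^n)=Df\,\varepsilon^n,\tag{3}$$
because (3) prescribes $F\psi_f=(\varepsilon Df)^{-1}(Df\,\varepsilon^n)(\phi_fG^n)^{-1}$ and $F$ is fully faithful. The $i$-th component of (3) is (3) for $\pi_if$, so $\psi_f$ has components $\psi_{\pi_if}$.

**Step 2: $\psi$ satisfies the axioms.** For (P1): with $f=\pi_i$ we have $\phi_f=\mathrm{id}$, and $\psi_f=\mathrm{id}$ satisfies (3).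

For (P2): by uniqueness it is enough that $\psi'=(\psi_gDf)(Cg\,\psi_f)$ satisfies (3) for $gf$. By (P2) for $\phi$, the left side of (3) for $\psi'$ is the first line below. We then use naturality of $\phi_g$ in the form $(FCg\,\psi_f)(\phi_gCfG^n)=(\phi_gG^mDf)(DgF^m\psi_f)$, then (3) for $g$, then (3) for $f$:
$$\begin{aligned}
&(\varepsilon DgDf)(F\psi_gDf)(FCg\,\psi_f)(\phi_gCfG^n)(Dg\,\phi_fG^n)\\
&\quad=(\varepsilon DgDf)(F\psi_gDf)(\phi_gG^mDf)(DgF^m\psi_f)(Dg\,\phi_fG^n)\\
&\quad=(Dg\,\varepsilon^mDf)(DgF^m\psi_f)(Dg\,\phi_fG^n)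
=Dg\big[(\varepsilon^mDf)(F^m\psi_f)(\phi_fG^n)\big]=DgDf\,\varepsilon^n .
\end{aligned}$$

For (P3): let $\alpha:f\Rightarrow g$. We must show $\psi_g\circ C\alpha\,G^n=GD\alpha\circ\psi_f$. Using (P3) for $\phi$, then (3) for $g$, then interchange,
$$(\varepsilon Dg)(F\psi_g)(FC\alpha\,G^n)(\phi_fG^n)=(\varepsilon Dg)(F\psi_g)(\phi_gG^n)(D\alpha\,F^nG^n)=(Dg\,\varepsilon^n)(D\alpha\,F^nG^n)=D\alpha\circ Df\,\varepsilon^n .$$
Using naturality of $\varepsilon$ and (3) for $f$,
$$(\varepsilon Dg)(FGD\alpha)(F\psi_f)(\phi_fG^n)=D\alpha\circ(\varepsilon Df)(F\psi_f)(\phi_fG^n)=D\alpha\circ Df\,\varepsilon^n .$$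
The two left sides agree. Since $\varepsilon$ and $\phi_f$ are invertible and $F$ is faithful, the claim follows. So $(G,\psi):D\to C$ is a morphism.

**Step 3: $\varepsilon$ and $\eta$ are modifications.** The composite $(F,\phi)(G,\psi)$ has coherence $(F\psi_f)(\phi_fG^n)$, so (2) for $\varepsilon:(F,\phi)(G,\psi)\to\mathrm{id}$ is exactly (3). For $\eta:\mathrm{id}\to(G,\psi)(F,\phi)$ we need
$$(G\phi_f)(\psi_fF^n)(Cf\,\eta^n)=\eta\,Cf .$$
Apply the faithful functor $F$, precompose with the invertible $\phi_f$, postcompose with the invertible $\varepsilon FCf$. We use naturality of $\varepsilon$, in the form $(\varepsilon FCf)(FG\phi_f)=\phi_f(\varepsilon DfF^n)$, naturality of $\phi_f$, in the form $(FCf\,\eta^n)\phi_f=(\phi_fG^nF^n)(DfF^n\eta^n)$, then (3) whiskered by $F^n$, then a triangle identity. The left side becomes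
$$\begin{aligned}
&(\varepsilon FCf)(FG\phi_f)(F\psi_fF^n)(FCf\,\eta^n)\,\phi_f\\
&\quad=\phi_f\,(\varepsilon DfF^n)(F\psi_fF^n)(\phi_fG^nF^n)(DfF^n\eta^n)
=\phi_f\circ Df\big(\varepsilon^nF^n\circ F^n\eta^n\big)=\phi_f .
\end{aligned}$$
The right side becomes $(\varepsilon F\circ F\eta)Cf\circ\phi_f=\phi_f$. So $\eta$ is a modification. The inverse of an invertible modification is one, so $(F,\phi)$ is an equivalence. $\square$

Conversely, if $(F,\phi)$ is an equivalence in $\mathrm{Alg}(\mathcal T)$, then forgetting the coherence shows that $F$ is an equivalence of categories.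

## 5. Objects from one algebra, morphisms from another

**Lemma 2.** Let $(j,\phi):E\to C$ be a morphism in $\mathrm{Alg}(\mathcal T)$. Let $A$ be the category with $\mathrm{ob}A=\mathrm{ob}E$ and $A(a,b)=C(ja,jb)$. Let $e:E\to A$ be the identity on objects and $j$ on morphisms, and let $J:A\to C$ be $j$ on objects and the identity on morphisms, so that $J$ is fully faithful and $j=Je$. Then $A$ carries a $\mathcal T$-algebra structure for which $e$ is a strict morphism and $(J,\phi)$, with the same components $\phi_{f,a}$, is a morphism in $\mathrm{Alg}(\mathcal T)$.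

*Proof.*

**Step 1: define the structure.** On objects of $A^n$ put $Af(a)=Ef(a)$. For $h:a\to b$ in $A^n$ put
$$Af(h)=\phi_{f,b}\circ Cf(Jh)\circ\phi_{f,a}^{-1},\tag{4}$$
a morphism $j(Ef(a))\to j(Ef(b))$ of $C$, hence a morphism $Ef(a)\to Ef(b)$ of $A$. The inner $\phi$'s cancel in composites, so $Af$ is a functor. For $\alpha:f\Rightarrow g$ put $(A\alpha)_a=j((E\alpha)_a)=e((E\alpha)_a)$.

**Step 2: $A\alpha$ is natural.** In this case (P3) says $\phi_{g,a}(C\alpha)_{ja}=j(E\alpha_a)\phi_{f,a}$. Using it, then naturality of $C\alpha$, then it again, for $h:a\to b$: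
$$\begin{aligned}
Ag(h)\circ j(E\alpha_a)&=\phi_{g,b}\,Cg(Jh)\,\phi_{g,a}^{-1}\,j(E\alpha_a)=\phi_{g,b}\,Cg(Jh)\,(C\alpha)_{ja}\,\phi_{f,a}^{-1}\\
&=\phi_{g,b}\,(C\alpha)_{jb}\,Cf(Jh)\,\phi_{f,a}^{-1}=j(E\alpha_b)\circ Af(h).
\end{aligned}$$

**Step 3: $e$ commutes strictly with the operations.** For $k:a\to b$ in $E^n$, naturality of $\phi_f$ gives
$$Af(ek)=\phi_{f,b}\,Cf(jk)\,\phi_{f,a}^{-1}=j(Ef(k))=e(Ef(k)),$$
and $A\alpha\,e^n=e\,E\alpha$ by definition.

**Step 4: $A$ is a 2-functor preserving products.** By (P1), $A\pi_i$ is the projection and $A$ preserves identities; both sides of (4) are computed componentwise for targets $m>1$. By (P2),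
$$A(gf)(h)=\phi_{g,Ef(b)}\,Cg\big(\phi_{f,b}\,Cf(Jh)\,\phi_{f,a}^{-1}\big)\,\phi_{g,Ef(a)}^{-1}=Ag(Af(h)).$$
Vertical composites and identities of 2-cells are preserved because $E$ and $e$ preserve them. For whiskerings, Step 3 gives
$$A(g\alpha)_a=e(Eg(E\alpha_a))=Ag(e(E\alpha_a))=Ag(A\alpha_a),\qquad A(\alpha f)_a=e(E\alpha_{Ef(a)})=(A\alpha)_{Af(a)} .$$

**Step 5: $(J,\phi)$ is a morphism.** The component $\phi_{f,a}$ goes from $Cf(Ja)$ to $J(Af(a))$, and its naturality in $a\in A^n$ is formula (4). Axioms (P1)–(P3) for $J$ are literally the equations for $j$, since $Af(a)=Ef(a)$ and $J(A\alpha_a)=j(E\alpha_a)$. $\square$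

## 6. Extending the operations from $\mathcal T$ to $\mathcal U$

Suppose $E=R\circ Q$ for a $\mathcal U$-algebra $R$. The algebra $A$ of Lemma 2 has operations for the 1-cells of $\mathcal T$. On objects they come from $\mathcal U$; the next lemma says that this forces the whole structure to come from $\mathcal U$.

**Lemma 3.** Let $Q:\mathcal T\to\mathcal U$ be locally full and locally essentially surjective. Let $R$ be a $\mathcal U$-algebra, $A$ a $\mathcal T$-algebra, and $e:R\circ Q\to A$ a strict morphism that is the identity on objects. Then there is a $\mathcal U$-algebra $\bar A$ with $\bar A\circ Q=A$.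

*Proof.* Strictness of $e$ means
$$e(RQf(x))=Af(e(x)),\qquad e\big((RQ\alpha)_a\big)=(A\alpha)_a.\tag{5}$$

**Step 1: define $\bar A$.** For $u:n\to m$ in $\mathcal U$ choose $f:n\to m$ in $\mathcal T$ and an invertible $\theta:Qf\Rightarrow u$. On objects put $\bar Au(a)=Ru(a)$. For $h:a\to b$ in $A^n$ put
$$\bar Au(h)=e(R\theta_b)\circ Af(h)\circ e(R\theta_a)^{-1}.\tag{6}$$
This makes sense since $Af(a)=RQf(a)$, and it is functorial in $h$. For $\gamma:u\Rightarrow v$ put $(\bar A\gamma)_a=e(R\gamma_a)$.

**Step 2: naturality, and independence of the choices.** Let $(f,\theta)$ be a choice for $u$, let $(g,\kappa)$ be one for $v$, and let $\gamma:u\Rightarrow v$. By local fullness $\kappa^{-1}\gamma\theta=Q\alpha$ for some $\alpha:f\Rightarrow g$. So $\gamma\theta=\kappa\,Q\alpha$, and by (5) $e(R\gamma_a)\,e(R\theta_a)=e(R\kappa_a)\,A\alpha_a$. Hence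
$$\begin{aligned}
\bar Av(h)\,e(R\gamma_a)&=e(R\kappa_b)\,Ag(h)\,e(R\kappa_a)^{-1}e(R\gamma_a)=e(R\kappa_b)\,Ag(h)\,A\alpha_a\,e(R\theta_a)^{-1}\\
&=e(R\kappa_b)\,A\alpha_b\,Af(h)\,e(R\theta_a)^{-1}=e(R\gamma_b)\,e(R\theta_b)\,Af(h)\,e(R\theta_a)^{-1}=e(R\gamma_b)\,\bar Au(h).
\end{aligned}$$
For $u=v$ and $\gamma=\mathrm{id}$ this says that $\bar Au$ does not depend on the choice. In general it says that $\bar A\gamma$ is natural.

**Step 3: $\bar A$ restricts to $A$.** For $u=Qf$ take the choice $(f,\mathrm{id})$: then $\bar A(Qf)=Af$. By (5), $\bar A(Q\alpha)=A\alpha$. In particular $\bar A$ preserves identities and projections.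

**Step 4: composition of 1-cells.** Let $u:n\to m$ and $v:m\to p$ have choices $(f,\theta)$ and $(g,\kappa)$. For $vu$ use $(gf,\kappa*\theta)$, where $\kappa*\theta=(\kappa u)(Qg\,\theta)$. Then $R(\kappa*\theta)_a=R\kappa_{Ru(a)}\circ RQg(R\theta_a)$, and by (5) $e(RQg(R\theta_a))=Ag(e(R\theta_a))$. Therefore
$$\bar A(vu)(h)=e(R\kappa_{Ru(b)})\;Ag\big(e(R\theta_b)\,Af(h)\,e(R\theta_a)^{-1}\big)\;e(R\kappa_{Ru(a)})^{-1}=\bar Av(\bar Au(h)).$$
On objects the equality is functoriality of $R$.

**Step 5: 2-cells.** First, by (5), for $k:a\to b$ in $R^n$,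
$$\bar Au(ek)=e\big(R\theta_b\circ RQf(k)\circ R\theta_a^{-1}\big)=e(Ru(k)),$$
the last equality being naturality of $R\theta$. Hence
$$\bar A(v\gamma)_a=e(Rv(R\gamma_a))=\bar Av(\bar A\gamma_a),\qquad \bar A(\gamma u)_a=e(R\gamma_{Ru(a)})=(\bar A\gamma)_{\bar Au(a)} .$$
Vertical composites and identities are clear. So $\bar A$ is a 2-functor with $\bar A\,n=A^n$ preserving projections, hence a $\mathcal U$-algebra, and $\bar A\circ Q=A$. $\square$

## 7. The free algebra on the objects of $C$, and the proof of Theorem 1

Let $Q:\mathcal T\to\mathcal U$ be a local equivalence, $C$ a $\mathcal T$-algebra, and $O=\mathrm{ob}\,C$.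

**Step 1: build free algebras on $O$.** The set $O$ may be infinite while a theory has only finite arities, so we glue the free algebras on finite subsets. Let $\mathcal S$ be the directed poset of finite subsets of $O$. For $S\in\mathcal S$ fix an enumeration $s_S\in O^{|S|}$ of $S$ without repetition. For $S\subseteq S'$ let $\rho_{S'S}:|S'|\to|S|$ be the tuple of projections whose $i$-th component is $\pi_{k(i)}$, where the $k(i)$-th entry of $s_{S'}$ is the $i$-th entry of $s_S$. Then
$$C\rho_{S'S}(s_{S'})=s_S,\qquad \rho_{SS}=\mathrm{id},\qquad \rho_{S'S}\,\rho_{S''S'}=\rho_{S''S},$$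
and $Q$ sends $\rho_{S'S}$ to the corresponding tuple of projections in $\mathcal U$, which we also write $\rho_{S'S}$.

Precomposition with $\rho_{S'S}$ is a functor $\mathcal T(|S|,1)\to\mathcal T(|S'|,1)$. Let $P$ be the directed colimit in $\mathbf{Cat}$ of the categories $\mathcal T(|S|,1)$ along these functors, and let $R$ be the directed colimit of the $\mathcal U(|S|,1)$. Recall that directed colimits in $\mathbf{Cat}$ are computed on the sets of objects and of morphisms. So objects of $P$ are classes $[S,f]$ with $f:|S|\to1$, and morphisms are classes $[S,\alpha]$ with $\alpha$ a 2-cell. Two representatives are identified when they become equal after precomposition with $\rho_{S''S}$ and $\rho_{S''S'}$ for some $S''\supseteq S\cup S'$. Finitely many objects and morphisms have representatives over a common $S$, and finitely many equalities between them that hold in the colimit hold over some larger $S$.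

The category $P$ is a $\mathcal T$-algebra: for $g:n\to1$ and $\gamma:g\Rightarrow g'$ put
$$Pg\big([S,f_1],\dots,[S,f_n]\big)=[S,g\langle f_1,\dots,f_n\rangle],\qquad (P\gamma)_{([S,f_i])_i}=[S,\gamma\langle f_1,\dots,f_n\rangle],$$
and likewise on morphisms, $Pg(([S,\alpha_i])_i)=[S,g\langle\alpha_1,\dots,\alpha_n\rangle]$. This is well defined because $g\langle f_i\rangle\rho=g\langle f_i\rho\rangle$, and similarly for 2-cells. Functoriality of $Pg$, naturality of $P\gamma$ and the 2-functor axioms hold because they hold in $\mathcal T$ over a common $S$, and $P\pi_i$ is the $i$-th projection. In the same way $R$ is a $\mathcal U$-algebra.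

**Step 2: a strict morphism $c:P\to C$, surjective on objects.** Its purpose is to reach every object of $C$. Put
$$c[S,f]=Cf(s_S),\qquad c[S,\alpha]=(C\alpha)_{s_S}.$$
It is well defined: $C(f\rho_{S'S})(s_{S'})=Cf(s_S)$ and $(C(\alpha\rho_{S'S}))_{s_{S'}}=(C\alpha)_{s_S}$. It is a functor since $C$ preserves vertical composition. It commutes strictly with operations and 2-cells: with $s=s_S$ and $f=\langle f_i\rangle$, $\alpha=\langle\alpha_i\rangle$,
$$C(g\langle f_i\rangle)(s)=Cg\big((Cf_i(s))_i\big),\qquad C(g\alpha)_s=Cg(C\alpha_s),\qquad C(\gamma f)_s=(C\gamma)_{Cf(s)} .$$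
It is surjective on objects since $x=c[\{x\},\mathrm{id}_1]$.

**Step 3: a strict morphism $r:P\to R\circ Q$ that is an equivalence.** This is where the hypothesis on $Q$ enters. Put $r[S,f]=[S,Qf]$ and $r[S,\alpha]=[S,Q\alpha]$. It is well defined and strict because $Q$ is a morphism of theories.

- *Essentially surjective:* given $[S,u]$ with $u:|S|\to1$ in $\mathcal U$, choose $f$ and an invertible $\theta:Qf\Rightarrow u$; then $[S,\theta]:r[S,f]\cong[S,u]$.
- *Full:* let $[S,f]$, $[S,f']$ be objects of $P$ (over a common $S$), and take a morphism of $R$ between their images. After enlarging $S$, and replacing $f,f'$ by their precompositions with $\rho$, it is represented by a 2-cell $\gamma:Qf\Rightarrow Qf'$, with source and target as displayed. Since $Q$ is locally full, $\gamma=Q\alpha$.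
- *Faithful:* two parallel morphisms of $P$ are represented, after enlarging $S$, by parallel 2-cells $\alpha,\alpha'$. If their images in $R$ agree, then after enlarging $S$ again $Q\alpha=Q\alpha'$, and $\alpha=\alpha'$ as $Q$ is locally faithful.

**Step 4: the morphism $j$.** By Lemma 1, $r$ has a quasi-inverse $r^{-1}:R\circ Q\to P$ in $\mathrm{Alg}(\mathcal T)$. Let $(j,\phi)=c\circ r^{-1}:R\circ Q\to C$. Then $jr\cong c$. Each object of $C$ is $c(p)$ for some $p$, so it is isomorphic to $j(r(p))$, and $j$ is essentially surjective on objects.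

**Step 5: conclude.** Apply Lemma 2 to $(j,\phi)$ with $E=R\circ Q$. It gives a $\mathcal T$-algebra $A$, a strict identity-on-objects morphism $e:R\circ Q\to A$, and a morphism $(J,\phi):A\to C$ with $J$ fully faithful. As $j=Je$ is essentially surjective, so is $J$. Thus $J$ is an equivalence of categories, and by Lemma 1 $(J,\phi)$ is an equivalence in $\mathrm{Alg}(\mathcal T)$. By Lemma 3, $A=\bar A\circ Q$ for a $\mathcal U$-algebra $\bar A$. Hence $C\simeq\bar A\circ Q$.

If $\mathcal W$ is 2-rigid, then $Q:\mathcal T\to\mathcal T/\mathcal W$ is a local equivalence by the known fact, so Conjecture C3 holds. $\blacksquare$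

**The construction on the sign involution.** Run this on $(C,\mathrm{id},s)$ from Section 1. Here $O=\{*\}$ is the largest element of $\mathcal S$, so $P=\mathcal T_{\mathrm{inv}}(1,1)$, with objects $f^k$ and a unique isomorphism between exponents of the same parity, and $R=\mathcal U_{\mathrm{inv}}(1,1)$ is discrete on two objects $1,f$ that $f$ exchanges. The functor $c$ sends every $f^k$ to $*$ and the 2-cell $f^2\Rightarrow1$ to $s$. Choose $r^{-1}(1)=1$ and $r^{-1}(f)=f$. The coherence of $r^{-1}$ is the unique possible one: the identity $f\to f$ at the object $1$, and the 2-cell $f^2\Rightarrow1$ at the object $f$. So $\phi_{f,1}=1$ and $\phi_{f,f}=s$. Lemma 2 then produces the two-object category of Section 1, with $x_0=1$, $x_1=f$, $\phi_0=1$, $\phi_1=s$.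

## 8. Hom-categories, and the proof of Theorem 2

### A local equivalence induces a biequivalence

Let $Q:\mathcal T\to\mathcal U$ be a local equivalence. By Theorem 1 every $\mathcal T$-algebra is equivalent to one in the image of $Q^*$. It remains to show that $\mathrm{Alg}(\mathcal U)(A,B)\to\mathrm{Alg}(\mathcal T)(AQ,BQ)$ is an isomorphism of categories.

**Step 1: each morphism $(F,\phi):AQ\to BQ$ extends in exactly one way.** If an extension to 1-cells $u$ of $\mathcal U$ exists, (P3) for an invertible $\theta:Qf\Rightarrow u$ forces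
$$\phi_{u,a}=F(A\theta_a)\circ\phi_{f,a}\circ(B\theta_{Fa})^{-1}.\tag{7}$$
This gives uniqueness. For existence, choose a pair $(f,\theta)$ for each $u$ and take (7) as the definition; it is natural in $a$ and invertible.

*(P3) and independence of choices.* Let $\gamma:u\Rightarrow v$, with choices $(f,\theta)$ and $(g,\kappa)$, and write $\kappa^{-1}\gamma\theta=Q\alpha$. Then $\gamma\theta=\kappa\,Q\alpha$, and (P3) for $\phi$ and $\alpha$ gives
$$\begin{aligned}
\phi_{v,a}\,B\gamma_{Fa}&=F(A\kappa_a)\,\phi_{g,a}\,(B\kappa_{Fa})^{-1}B\gamma_{Fa}=F(A\kappa_a)\,\phi_{g,a}\,(BQ\alpha)_{Fa}\,(B\theta_{Fa})^{-1}\\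
&=F(A\kappa_a)\,F(AQ\alpha_a)\,\phi_{f,a}\,(B\theta_{Fa})^{-1}=F(A\gamma_a)\,F(A\theta_a)\,\phi_{f,a}\,(B\theta_{Fa})^{-1}=F(A\gamma_a)\,\phi_{u,a}.
\end{aligned}$$
With $u=v$ and $\gamma=\mathrm{id}$ this shows that (7) does not depend on the choice. Hence, taking $(f,\mathrm{id})$ for $u=Qf$, it agrees with the given $\phi_f$; taking $(\pi_if,\pi_i\theta)$ for $\pi_iu$, it is compatible with components. In general it is (P3). (P1) is then clear.

*(P2).* For $u:n\to m$ and $v:m\to p$ use $(gf,\kappa*\theta)$ for $vu$, with $A(\kappa*\theta)_a=A\kappa_{Au(a)}\circ AQg(A\theta_a)$ and $B(\kappa*\theta)_{Fa}=B\kappa_{Bu(Fa)}\circ BQg(B\theta_{Fa})$. By (P2) for $\phi_{gf}$,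
$$\phi_{vu,a}=F(A\kappa_{Au(a)})\,F\big(AQg(A\theta_a)\big)\,\phi_{g,AQf(a)}\,BQg(\phi_{f,a})\,BQg(B\theta_{Fa})^{-1}\,(B\kappa_{Bu(Fa)})^{-1}.$$
Naturality of $\phi_g$ gives $F(AQg(A\theta_a))\,\phi_{g,AQf(a)}=\phi_{g,Au(a)}\,BQg(F(A\theta_a))$. Collecting the terms under $BQg$ with (7), then using naturality of $B\kappa$ at the morphism $\phi_{u,a}:Bu(Fa)\to F(Au(a))$,
$$\begin{aligned}
\phi_{vu,a}&=F(A\kappa_{Au(a)})\,\phi_{g,Au(a)}\,BQg(\phi_{u,a})\,(B\kappa_{Bu(Fa)})^{-1}\\
&=F(A\kappa_{Au(a)})\,\phi_{g,Au(a)}\,(B\kappa_{F(Au(a))})^{-1}\,Bv(\phi_{u,a})=\phi_{v,Au(a)}\,Bv(\phi_{u,a}).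
\end{aligned}$$

**Step 2: modifications are the same.** A modification is a natural transformation of the underlying functors, so we only need that (2) for the 1-cells of $\mathcal T$ implies (2) for every $u$ in $\mathcal U$. Let $\mu:(F,\phi)\to(G,\chi)$ satisfy (2) over $\mathcal T$. Using (7) for $\chi$, naturality of $B\theta$, (2) for $f$, naturality of $\mu$, and (7) for $\phi$,
$$\begin{aligned}
\chi_{u,a}\,Bu(\mu_a)&=G(A\theta_a)\,\chi_{f,a}\,(B\theta_{Ga})^{-1}Bu(\mu_a)=G(A\theta_a)\,\chi_{f,a}\,BQf(\mu_a)\,(B\theta_{Fa})^{-1}\\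
&=G(A\theta_a)\,\mu_{AQf(a)}\,\phi_{f,a}\,(B\theta_{Fa})^{-1}=\mu_{Au(a)}\,F(A\theta_a)\,\phi_{f,a}\,(B\theta_{Fa})^{-1}=\mu_{Au(a)}\,\phi_{u,a}.
\end{aligned}$$
So $Q^*$ is an isomorphism on hom-categories, and a biequivalence.

### A biequivalence comes from a local equivalence

Write $Y^k_{\mathcal T}=\mathcal T(k,-)$, with underlying category $\mathcal T(k,1)$. A tuple $a=(a_1,\dots,a_n)$ of its objects is a 1-cell $a:k\to n$, and $f:n\to1$ acts by $a\mapsto fa$. The tuple $(\pi_1,\dots,\pi_k)$ is $\mathrm{id}_k$.

**Step 3: maps out of $Y^k_{\mathcal T}$ are determined by $k$ objects.** *Claim: for every $\mathcal T$-algebra $C$, the functor $\mathrm{ev}:\mathrm{Alg}(\mathcal T)(Y^k_{\mathcal T},C)\to C^k$, $F\mapsto(F\pi_i)_i$, is an equivalence.*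

It is surjective on objects: $x\in C^k$ is the image of the strict morphism $f\mapsto Cf(x)$, $\alpha\mapsto(C\alpha)_x$.

For full faithfulness, take $(F,\phi),(G,\chi)$ and $m:(F\pi_i)_i\to(G\pi_i)_i$ in $C^k$. If $\mu$ is a modification with $\mu_{\pi_i}=m_i$, then (2) for $f:k\to1$ at $\mathrm{id}_k$ forces
$$\mu_f=\chi_{f,\mathrm{id}}\;Cf(m)\;\phi_{f,\mathrm{id}}^{-1}.\tag{8}$$
So $\mathrm{ev}$ is faithful. Conversely, define $\mu$ by (8).

- By (P1), $\mu_{\pi_i}=m_i$.
- *Naturality.* For $\alpha:f\Rightarrow g$, (P3) at $\mathrm{id}_k$ reads $F(\alpha)\,\phi_{f,\mathrm{id}}=\phi_{g,\mathrm{id}}\,(C\alpha)_{F\mathrm{id}}$, and likewise for $G,\chi$. Omitting the indices of $C\alpha$,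
$$G(\alpha)\,\mu_f=\chi_{g,\mathrm{id}}\,C\alpha\,Cf(m)\,\phi_{f,\mathrm{id}}^{-1}=\chi_{g,\mathrm{id}}\,Cg(m)\,C\alpha\,\phi_{f,\mathrm{id}}^{-1}=\chi_{g,\mathrm{id}}\,Cg(m)\,\phi_{g,\mathrm{id}}^{-1}\,F(\alpha)=\mu_g\,F(\alpha).$$
- *Axiom (2).* For $g:n\to1$ and $a:k\to n$, (P2) at $\mathrm{id}_k$ gives $\phi_{ga,\mathrm{id}}=\phi_{g,a}\,Cg(\phi_{a,\mathrm{id}})$, and likewise for $\chi$. So
$$\mu_{ga}=\chi_{g,a}\,Cg\big(\chi_{a,\mathrm{id}}\,Ca(m)\,\phi_{a,\mathrm{id}}^{-1}\big)\,\phi_{g,a}^{-1}=\chi_{g,a}\,Cg(\mu_a)\,\phi_{g,a}^{-1}.$$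

This proves the claim, for any theory.

**Step 4: compare representables.** Let $Q^*$ be a biequivalence, and let $q:Y^k_{\mathcal T}\to Q^*Y^k_{\mathcal U}$ be the morphism given by $Q:\mathcal T(k,1)\to\mathcal U(k,1)$. It is strict, since $Q(ga)=Qg\,Qa$ and $Q(\gamma a)=Q\gamma\,Qa$. For each $\mathcal U$-algebra $A$ consider
$$\mathrm{Alg}(\mathcal U)(Y^k_{\mathcal U},A)\xrightarrow{\;Q^*\;}\mathrm{Alg}(\mathcal T)(Q^*Y^k_{\mathcal U},Q^*A)\xrightarrow{\;-\circ q\;}\mathrm{Alg}(\mathcal T)(Y^k_{\mathcal T},Q^*A)\xrightarrow{\;\mathrm{ev}\;}A^k .$$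
It sends $F$ to $(F(Q\pi_i))_i=(F\pi_i)_i$, so it is $\mathrm{ev}$ for $\mathcal U$ and an equivalence by Step 3. The first functor is an equivalence because $Q^*$ is a biequivalence, the last by Step 3. Hence the middle functor $-\circ q$ is an equivalence for targets $Q^*A$. Every $\mathcal T$-algebra is equivalent to some $Q^*A$. Composing with such an equivalence on the target side is an equivalence of hom-categories and commutes with $-\circ q$, so $-\circ q$ is an equivalence for every target.

**Step 5: $q$ is an equivalence.** With target $Y^k_{\mathcal T}$, essential surjectivity of $-\circ q$ gives $\sigma:Q^*Y^k_{\mathcal U}\to Y^k_{\mathcal T}$ with $\sigma q\cong1$. Then $(q\sigma)q\cong q=1\,q$. The functor $-\circ q$ for the target $Q^*Y^k_{\mathcal U}$ is fully faithful, so $q\sigma\cong1$. Thus $q$ is an equivalence in $\mathrm{Alg}(\mathcal T)$, and its underlying functor $Q:\mathcal T(k,1)\to\mathcal U(k,1)$ is an equivalence of categories. Taking $n$-th powers, so is $\mathcal T(k,n)\to\mathcal U(k,n)$. Hence $Q$ is a local equivalence. $\blacksquare$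

## 9. Which algebras strictify when $\mathcal W$ is arbitrary: the proof of Theorem 3

Example 2 showed an algebra that cannot be strictified because it separates two parallel 2-cells of $\mathcal W$. This is the only obstruction.

**Step 1: the condition is necessary.** Let $(F,\phi):C\to A\circ Q$ be an equivalence in $\mathrm{Alg}(\mathcal T)$, and let $w,w':f\Rightarrow g$ be parallel in $\mathcal W$. As $AQw=\mathrm{id}=AQw'$, (P3) gives
$$F\big((Cw)_a\big)=\phi_{g,a}\,\phi_{f,a}^{-1}=F\big((Cw')_a\big),$$
componentwise if the target is not $1$. Since $F$ is faithful, $Cw=Cw'$.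

**Step 2: make $\mathcal W$ rigid.** We want a theory $\mathcal T'$ between $\mathcal T$ and $\mathcal T/\mathcal W$ in which the image of $\mathcal W$ is 2-rigid. Call a family of equivalence relations on the sets of parallel 2-cells of $\mathcal T$ a *product congruence* if it is closed under vertical composition, under whiskering on both sides, and under tupling: if $\pi_i\alpha\sim\pi_i\beta$ for all $i$, then $\alpha\sim\beta$. The relation identifying all parallel 2-cells is one, and intersections of product congruences are product congruences. So there is a least one, $\sim$, with $w\sim w'$ for all parallel $w,w'$ in $\mathcal W$.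

Let $N:\mathcal T\to\mathcal T'=\mathcal T/{\sim}$ be the quotient on 2-cells. Closure under vertical composition and whiskering makes $\mathcal T'$ a 2-category and $N$ a 2-functor, and all its 2-cells are invertible. The functor $\mathcal T'(n,m)\to\mathcal T'(n,1)^m$ is well defined by whiskering, bijective on 1-cells, surjective on 2-cells, and injective on 2-cells by tupling. So $\mathcal T'$ is a Lawvere 2-theory and $N$ a morphism, the identity on 0- and 1-cells and surjective on 2-cells.

If $H$ is any product-preserving 2-functor on $\mathcal T$, the relation $H\alpha=H\beta$ on parallel 2-cells is a product congruence; for tupling, $H\alpha$ is determined by the $H(\pi_i\alpha)$. Hence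
$$H\text{ factors, uniquely, through }N\text{ as soon as it identifies parallel 2-cells of }\mathcal W,\tag{9}$$
and the factorization again preserves products.

Let $\mathcal W'=N(\mathcal W)$. It is a sub-2-theory of $\mathcal T'$ with all 1-cells. Composites of its 2-cells lift to composites in $\mathcal W$, because $N$ is the identity on 1-cells; and if $\pi_i\alpha=Nw_i$ with $w_i\in\mathcal W$ for all $i$, then $\alpha=N\langle w_i\rangle$. It is 2-rigid: if $Nw,Nw'$ are parallel, so are $w,w'$, hence $Nw=Nw'$.

**Step 3: the two quotients coincide.** The morphism $Q$ is $\mathcal W$-strict, so it identifies parallel 2-cells of $\mathcal W$. By (9), $Q=Q'N$ for a unique $Q':\mathcal T'\to\mathcal T/\mathcal W$, and $Q'$ is $\mathcal W'$-strict. If $G:\mathcal T'\to\mathcal V$ is $\mathcal W'$-strict, then $GN$ is $\mathcal W$-strict, so there is a unique $\tilde G:\mathcal T/\mathcal W\to\mathcal V$ with $\tilde GQ'N=GN$. As $N$ is surjective on cells, this equation is equivalent to $\tilde GQ'=G$. Thus $Q':\mathcal T'\to\mathcal T/\mathcal W$ has the universal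 property of $\mathcal T'\to\mathcal T'/\mathcal W'$. Since $\mathcal W'$ is 2-rigid, the known fact says that $Q'$ is a local equivalence.

**Step 4: the condition is sufficient.** Let $C$ identify parallel 2-cells of $\mathcal W$. By (9), $C=C'N$ for a $\mathcal T'$-algebra $C'$. By Theorem 1 applied to $Q'$, $C'\simeq A\circ Q'$ in $\mathrm{Alg}(\mathcal T')$ for some $\mathcal T/\mathcal W$-algebra $A$. The 2-functor $N^*$ preserves equivalences, so $C=C'N\simeq A\circ Q'\circ N=A\circ Q$ in $\mathrm{Alg}(\mathcal T)$.

**Step 5: the three equivalent conditions.**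

(i)$\Rightarrow$(iii): if $\mathcal W$ is 2-rigid, $Q$ is a local equivalence by the known fact, and Theorem 2 applies.

(iii)$\Rightarrow$(ii): a biequivalence reaches every object up to equivalence.

(ii)$\Rightarrow$(i): let $w,w':f\Rightarrow g:k\to m$ be parallel in $\mathcal W$. By (ii) the algebra $C=\mathcal T(k,-)$ is equivalent to some $A\circ Q$, so Step 1 gives $Cw=Cw'$. Evaluating these transformations at the object $\mathrm{id}_k$ of $\mathcal T(k,k)=C\,k$ gives $w=w\,\mathrm{id}_k=w'\,\mathrm{id}_k=w'$. So $\mathcal W$ is 2-rigid. $\blacksquare$
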